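# Edge counts in subgraphs of minimally $k$-connected graphs

Graphs are finite and simple throughout, and $k\ge 1$ is a fixed integer.

## 1. Graphs in which the vertices of degree above $k$ are pairwise nonadjacent

Take a graph $G'=(V',E')$ with $h\ge 1$ vertices and $f=|E'|$ edges, in which no two vertices of degree greater than $k$ are adjacent. How large can $f$ be? A natural candidate is $K_{k,h-k}$ with $h\ge 2k$: each of the $h-k$ vertices on one side has degree exactly $k$, and there are $k(h-k)$ edges. We show that this is the right number once $h\ge 3k-2$.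

**Notation.** This notation is used for any graph $G'$ on $h\ge1$ vertices, with or without the assumption above. Put
$$A=\{v\in V': d_{G'}(v)\le k\},\qquad B=\{v\in V': d_{G'}(v)>k\},\qquad a=|A|,\quad b=|B|,$$
so $a+b=h$. Let $e(A)$, $e(B)$, $e(A,B)$ be the numbers of edges of $G'$ inside $A$, inside $B$, and between $A$ and $B$. Two nonnegative numbers measure waste:
$$m=ab-e(A,B),\qquad \sigma=\sum_{v\in A}\bigl(k-d_{G'}(v)\bigr).$$
So $m$ is the number of *missing pairs*, that is, pairs in $A\times B$ that are not adjacent in $G'$. Finally put $\delta=h-k$ and $u=b-\delta/2$.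

**The counting identity.** We want to express $f$ through quantities whose signs we know. Summing degrees over $A$ gives $2e(A)+e(A,B)=ka-\sigma$. Therefore
$$2f=\bigl(2e(A)+e(A,B)\bigr)+e(A,B)+2e(B)=(ka-\sigma)+(ab-m)+2e(B),$$
that is,
$$2f=a(k+b)+2e(B)-m-\sigma. \tag{1}$$
The factors of the product $a(k+b)$ have sum $a+(k+b)=h+k$ and difference $a-(k+b)=h-k-2b=\delta-2b=-2u$. Since $4st=(s+t)^2-(s-t)^2$, we get $a(k+b)=\frac{(h+k)^2}{4}-u^2$, and so
$$2f=\frac{(h+k)^2}{4}-u^2+2e(B)-m-\sigma. \tag{2}$$
The only term on the right that can push $2f$ above $(h+k)^2/4$ is $2e(B)$.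

We also need to compare $(h+k)^2/8$ with $k(h-k)$. Expanding, $(h+k)^2-8k(h-k)=h^2-6hk+9k^2$, so
$$\frac{(h+k)^2}{8}-k(h-k)=\frac{(h-3k)^2}{8}. \tag{3}$$

**Proposition 1.** Let $G'$ be a graph on $h\ge1$ vertices in which no two vertices of degree greater than $k$ are adjacent. Then $f\le\lfloor (h+k)^2/8\rfloor$. If moreover $h\ge 3k-2$, then $f\le k(h-k)$.

*Proof.* The hypothesis says $e(B)=0$. In (2) all remaining correction terms are nonpositive, so $2f\le (h+k)^2/4$, and $f$ is an integer. This is the first claim.

For the second claim, use induction on $h$. If $h=3k-2$, then (3) reads $(h+k)^2/8=k(h-k)+\frac12$, so the first claim gives $f\le k(h-k)$. Let $h>3k-2$. Some vertex $v$ has degree at most $k$: otherwise all degrees exceed $k\ge1$, so there is an edge, and both of its ends have degree above $k$. Delete $v$. Degrees do not increase, so the hypothesis survives, and by induction $f\le k(h-1-k)+k=k(h-k)$. $\square$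

This explains the number $3k-2$. The parabola $(h+k)^2/8$ touches the line $k(h-k)$ at $h=3k$. Two steps to the left it is above the line by $\frac12$, and rounding down removes that. Three steps to the left it is above by $\frac98$, and rounding no longer helps.

What changes if vertices of degree above $k$ may be adjacent? With no substitute hypothesis everything is lost, as $K_h$ shows. We now replace the hypothesis by one about an ambient graph that contains $G'$.

## 2. Minimally $k$-connected graphs and their subgraphs

**Definition.** A graph $G$ is *$k$-connected* if $|V(G)|\ge k+1$ and $G-S$ is connected for every $S\subseteq V(G)$ with $|S|\le k-1$. It is *minimally $k$-connected* if it is $k$-connected but $G-e$ is not $k$-connected for every edge $e$.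

A $k$-connected graph has all degrees at least $k$: if $d(v)\le k-1$, then deleting the neighbors of $v$ separates $v$ from at least one other vertex. Hence a $k$-connected graph in which every edge has an end of degree exactly $k$ is minimally $k$-connected. This gives the following examples.

- $K_{k+1}$ is minimally $k$-connected.
- $K_{k,n-k}$ with $n\ge2k$ is minimally $k$-connected. After deleting at most $k-1$ vertices both sides are nonempty, so what is left is connected, and the vertices in the class of size $n-k$ have degree $k$.
- The minimally $1$-connected graphs are the trees with at least two vertices.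

Two vertices of degree above $k$ can be adjacent in such a graph, and we keep the following example at hand.

**Example A.** Let $k=2$ and let $G$ have vertices $x,y,s,t_1,t_2,t_3,t_4$ and nine edges: $t_1,t_2$ are adjacent to $x$ and $s$, $t_3,t_4$ are adjacent to $y$ and $s$, and $xy$ is an edge. Deleting any one vertex leaves a connected graph: without $s$, the edge $xy$ joins the paths $t_1xt_2$ and $t_3yt_4$; without $x$ or $y$, everything left is attached to $s$; without some $t_i$, the other three and the edge $xy$ hold the rest together. So $G$ is $2$-connected. Every edge other than $xy$ has an end $t_i$ of degree $2$, and $G-xy$ has the cutvertex $s$. So $G$ is minimally $2$-connected, and its adjacent vertices $x,y$ have degree $3$.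

Mader proved that every minimally $k$-connected graph $G=(V,E)$ satisfies $|E|\le k|V|-\binom{k+1}2$, and that $|E|\le k(|V|-k)$ if $|V|\ge3k-2$. The second bound is tight for $K_{k,|V|-k}$ when $|V|\ge2k$. We ask for the same bound for *subgraphs*. A subgraph of $G$ need not be minimally $k$-connected, so Mader's bound says nothing directly about it. Lou and He proved that $|E'|\le k(h-k)$ for every subgraph $G'=(V',E')$ of a minimally $k$-connected graph with $|V'|=h\ge5k-4$, and that for $k\ge2$ equality holds in that range if and only if $G'=K_{k,h-k}$. The paper "Sparsity, Stress-Independence and Globally Linked Pairs in Graph Rigidity Theory" by Dániel Garamvölgyi, Bill Jackson and Tibor Jordán (arXiv:2509.03150, 2025) is the source of the problem whether $5k-4$ can be replaced by $3k-2$ in the inequality. It can.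

**Theorem 1.** For all $k\ge1$, all minimally $k$-connected graphs $G$, and all subgraphs $G'=(V',E')$ of $G$ with $|V'|=h\ge3k-2$, we have $|E'|\le k(h-k)$.

We use two facts about a minimally $k$-connected graph $G$.

**(F1)** (Mader, *Ecken vom Grad n in minimalen n-fach zusammenhängenden Graphen*, Arch. Math. 23 (1972) 219–224.) Every cycle of $G$ contains a vertex whose degree in $G$ is $k$. Hence the vertices of degree greater than $k$ in $G$ induce a forest.

**(F2)** Let $e=xy\in E(G)$. There is a set $S$ with $|S|\le k-1$ and $x,y\notin S$ such that $G-e-S$ has exactly two components, $X_0\ni x$ and $Y_0\ni y$. The only edge of $G$ between $X_0$ and $Y_0$ is $xy$. In particular, $G-e$ has at most $k-1$ internally disjoint $x$–$y$ paths.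

*Proof of (F2).* The graph $G-e$ has at least $k+1$ vertices and is not $k$-connected, so $G-e-S$ is disconnected for some $S$ with $|S|\le k-1$. If $S$ contained $x$ or $y$, then $G-e-S=G-S$ would be connected. So $x,y\notin S$, and $e$ is an edge of the connected graph $G-S$ whose removal disconnects it, that is, a bridge. Removing a bridge leaves exactly two components, one containing each end, and no other edge runs between them. Every $x$–$y$ path in $G-e$ meets $S$, so internally disjoint ones number at most $|S|\le k-1$. $\square$

In Example A with $e=xy$ we have $S=\{s\}$, $X_0=\{x,t_1,t_2\}$, $Y_0=\{y,t_3,t_4\}$.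

**The smallest cases by hand.** For $k=1$, $G'$ is a subgraph of a tree, hence a forest, and $f\le h-1=k(h-k)$ for all $h\ge1=3k-2$.

For $k=2$ we have $3k-2=4$. At $h=3$ the bound fails: the triangle is minimally $2$-connected and has $3>2(3-2)$ edges. At $h=4$ we must exclude more than $4$ edges. A graph with four vertices and at least five edges contains all of $xy,xs,xt,ys,yt$ for a suitable labeling $x,y,s,t$ of its vertices. Then $xsy$ and $xty$ are two internally disjoint $x$–$y$ paths in $G-xy$, contrary to (F2). Note which edge was used: $xy$ joins two vertices of degree $3>k$.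

## 3. Why the forest condition alone is not enough

Let $G'$ be a subgraph of a minimally $k$-connected graph $G$. Since $d_G(v)\ge d_{G'}(v)$, every vertex of $B$ has degree above $k$ in $G$, so by (F1)
$$G'[B]\text{ is a forest, and }e(B)\le b-1\text{ if }b\ge1. \tag{4}$$
One consequence is that $G'$ always has a vertex of degree at most $k$: otherwise $V'=B$ and $G'$ itself is a nonempty forest, which has a vertex of degree at most $1\le k$. So the induction of Proposition 1 still runs, and all that matters is the start $h=3k-2$.

The obvious attempt is to put (4) into (2) and drop $m$ and $\sigma$. At $h=3k-2$ we have $\delta=2k-2$ and $b=u+k-1$, so for $b\ge 1$ this yields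
$$2f\le (2k-1)^2-u^2+2(u+k-2)=2k(2k-2)+2(k-1)-(u-1)^2.$$
The target is $2f\le 2k(2k-2)$. The attempt overshoots by up to $k-1$ edges, worst at $u=1$, that is, $b=k$.

This loss cannot be avoided by better use of (4). Let $k\ge2$ and $h\ge3k-2$, hence $h\ge 2k$. Take $K_{k,h-k}$ and add the edges of a tree on the class of size $k$. The $h-k$ vertices of the other class have degree $k$. Those in the class of size $k$ have degree at least $h-k+1>k$ and induce a tree. So (4) holds, and yet there are $k(h-k)+k-1$ edges. For $k=2$, $h=4$ this is the five-edge graph that we excluded by hand, and we excluded it with (F2). So (F2) has to enter.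

The idea is this. If $G'[B]$ has an edge $xy$, then $xy$ is a bridge after deleting at most $k-1$ vertices. The vertices of $A$ on $x$'s side are not adjacent to the vertices of $B$ on $y$'s side, and conversely. This makes $m$ large. The useful surprise is that *one* edge $xy$ already forces enough missing pairs to pay for all of the at most $b-1$ edges of the forest.

## 4. Missing pairs forced by one edge between vertices of high degree

From now on $G'$ is a subgraph, on $h\ge1$ vertices, of a minimally $k$-connected graph $G$.

**Lemma 1.** Let $xy$ be an edge of $G'[B]$, take $S,X_0,Y_0$ from (F2), and put $X=X_0\cap V'$, $Y=Y_0\cap V'$,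
$$p=|B\cap X|\ge1,\quad q=|B\cap Y|\ge1,\quad \alpha=|A\cap X|,\quad \beta=|A\cap Y|.$$
Then

1. $|X|\ge2$ and $|Y|\ge2$;
2. $\alpha+\beta\ge\delta+1-(p+q)$, with equality only if $|S\cap V'|=k-1$;
3. $m\ge\alpha q+\beta p$;
4. if $\min(p,q)=1$, then $m\ge\delta-1$;
5. if $p,q\ge2$, then $m\ge2(\delta+1-b)$.

*Proof.*

**Part 1** makes sure that neither side is trivial. In $G'$ the vertex $x$ has at least $k+1$ neighbors, all lying in $(S\cap V')\cup\{y\}\cup(X\setminus\{x\})$, because $xy$ is the only edge between $X_0$ and $Y_0$. The first two sets contain at most $(k-1)+1=k$ vertices, so $X\setminus\{x\}\ne\emptyset$. The same argument with $y$ gives $|Y|\ge2$.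

**Part 2** counts the vertices of $A$ outside $S$. The set $V'$ is the disjoint union of $S\cap V'$, $X$ and $Y$, so $|B\cap S|=b-p-q$ and
$$\alpha+\beta=a-|A\cap S|=a-|S\cap V'|+|B\cap S|\ge a-(k-1)+(b-p-q)=\delta+1-(p+q).$$
Equality holds exactly when $|S\cap V'|=k-1$.

**Part 3** turns separation into missing pairs. The only edge of $G'$ between $X$ and $Y$ is $xy$, and both of its ends are in $B$. So all pairs in $(A\cap X)\times(B\cap Y)$ and all pairs in $(A\cap Y)\times(B\cap X)$ are missing. These two sets of pairs are disjoint and have sizes $\alpha q$ and $\beta p$.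

**Part 4** treats an edge with only one vertex of $B$ on some side. Exchanging $x$ and $y$ if necessary, let $p=1$. Then $B\cap X=\{x\}$, so part 1 gives $\alpha\ge1$. By parts 3 and 2,
$$m\ge\alpha q+\beta=(\alpha+\beta)+\alpha(q-1)\ge(\delta-q)+(q-1)=\delta-1.$$

**Part 5** treats the remaining edges. If $p,q\ge2$, then $m\ge2(\alpha+\beta)\ge2(\delta+1-(p+q))\ge2(\delta+1-b)$, because $p+q\le b$. $\square$

*Check on Example A*, with $G'=G$: here $A=\{t_1,\dots,t_4\}$, $B=\{x,y,s\}$, $\delta=5$, $p=q=1$, $\alpha=\beta=2$. The missing pairs are $t_1y,t_2y,t_3x,t_4x$, so $m=4=\delta-1$. With $u=\frac12$ and $\sigma=0$, identity (2) reads $2f=\frac{81}4-\frac14+2-4=18$, in agreement with $f=9$.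

## 5. The bound $\lfloor (h+k)^2/8\rfloor$ without the nonadjacency assumption

**Proposition 2.** Let $G'$ be a subgraph, with $h\ge1$ vertices, of a minimally $k$-connected graph. Then $f\le\lfloor(h+k)^2/8\rfloor$.

*Proof.* By (2), and since $\sigma\ge0$ and $f$ is an integer, it is enough to show that $-u^2+2e(B)-m\le0$.

If $e(B)=0$ this is clear. Otherwise pick an edge $xy$ of $G'[B]$ and use the notation of Lemma 1. By (4), $e(B)\le b-1$. Recall $2u=2b-\delta$.

If $\min(p,q)=1$, part 4 of Lemma 1 gives
$$-u^2+2e(B)-m\le-u^2+2(b-1)-(\delta-1)=-u^2+2u-1=-(u-1)^2\le0.$$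

If $p,q\ge2$, part 5 gives
$$-u^2+2e(B)-m\le-u^2+2(b-1)-2(\delta+1-b)=-u^2+4u-4=-(u-2)^2\le0. \qquad\square$$

In both cases the forest term and the missing pairs combine with $-u^2$ into the negative of a perfect square, so nothing is lost compared with Proposition 1.

*Proof of Theorem 1.* Induction on $h$. For $h=3k-2$, Proposition 2 and (3) give $f\le\lfloor k(h-k)+\frac12\rfloor=k(h-k)$. For $h>3k-2$, delete a vertex of degree at most $k$ in $G'$, which exists by the remark after (4). The rest is a subgraph of $G$ on $h-1\ge3k-2$ vertices, so by induction $f\le k(h-1-k)+k=k(h-k)$. $\square$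

## 6. The exact maximum for every $h$

**Theorem 2.** The maximum number of edges of an $h$-vertex subgraph of a minimally $k$-connected graph is
$$\binom h2\ \ (1\le h\le k+1),\qquad \Big\lfloor\frac{(h+k)^2}{8}\Big\rfloor\ \ (k+1\le h\le3k-2),\qquad k(h-k)\ \ (h\ge3k-2).$$
Consequently, for every $1\le h\le3k-3$ some $h$-vertex subgraph of a minimally $k$-connected graph has more than $k(h-k)$ edges.

So $3k-2$ in Theorem 1 cannot be lowered. The upper bounds are trivial, Proposition 2 and Theorem 1, in this order. It remains to build examples.

**Step 1: the two outer ranges.** For $h\le k+1$ use $K_h\subseteq K_{k+1}$. For $h\ge3k-2$ and $k\ge2$ we have $h\ge2k$, so $K_{k,h-k}$ is minimally $k$-connected, with $k(h-k)$ edges. For $k=1$ use the star $K_{1,h-1}$ if $h\ge2$, and a single vertex of $K_2$ if $h=1$.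

**Step 2: what a middle example should look like.** Let $k+1\le h\le3k-3$, so $1\le\delta\le2k-3$. To get close to equality in (2) we aim for $e(B)=m=\sigma=0$ and small $|u|$: an independent set of about $\delta/2$ vertices, completely joined to a graph $R$ all of whose vertices end up with degree $k$. If the independent set has $b_0$ vertices, then $R$ has $a_0=h-b_0$ vertices and must be $r$-regular with $r=k-b_0$, so $a_0r$ must be even. Since $k-b_0\equiv k+b_0\pmod2$, this means that $a_0(k+b_0)$ must be even. Note that $a_0+(k+b_0)=h+k$ and $a_0-(k+b_0)=\delta-2b_0$.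

**Step 3: the choice of $b_0$.** We pick $b_0$ near $\delta/2$ so that $a_0(k+b_0)$ is even and $a_0(k+b_0)/2=\lfloor(h+k)^2/8\rfloor$.

- *$\delta$ odd.* Let $b_0=(\delta-1)/2$. Then $k+b_0=a_0-1$ and $2a_0=h+k+1$, so $\frac{a_0(k+b_0)}2=\frac{a_0(a_0-1)}2=\frac{(h+k)^2-1}8$. Here $h+k$ is odd, and odd squares are $1$ modulo $8$, so this equals $\lfloor(h+k)^2/8\rfloor$. The product $a_0(a_0-1)$ is even.
- *$\delta$ even and $(h+k)/2$ even.* Let $b_0=\delta/2$. Then $a_0=k+b_0=(h+k)/2$ is even, and $\frac{a_0(k+b_0)}2=\frac{(h+k)^2}8$ is an integer.
- *$\delta$ even and $n=(h+k)/2$ odd.* Let $b_0=\delta/2-1$, which is nonnegative because $\delta\ge2$. Then $a_0=n+1$, $k+b_0=n-1$, and $\frac{a_0(k+b_0)}2=\frac{n^2-1}2=\lfloor n^2/2\rfloor=\lfloor(h+k)^2/8\rfloor$. The product $(n+1)(n-1)$ is even.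

In each case $0\le b_0\le\delta/2$. Also $b_0\le k-2$: for odd $\delta\le2k-3$ we have $(\delta-1)/2\le k-2$, and for even $\delta$ we have $\delta\le2k-4$. So $r\ge2$. Finally, $a_0=k+\delta-b_0\ge k$ and $a_0-r=h-k=\delta\ge1$, so $a_0\ge r+1$.

**Step 4: the graph.** We need an $r$-regular $r$-connected graph $R$ on $a_0$ vertices. Such a graph exists whenever $r\ge2$, $a_0\ge r+1$ and $a_0r$ is even (Harary, *The maximum connectivity of a graph*, Proc. Nat. Acad. Sci. USA 48 (1962) 1142–1146). Let $H$ be the join of $R$ with $b_0$ independent vertices, that is, add $b_0$ pairwise nonadjacent vertices, each adjacent to all of $R$. It has $h\ge k+1$ vertices, and since $r+2b_0=k+b_0$, its number of edges is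
$$\frac{a_0r}2+a_0b_0=\frac{a_0(k+b_0)}2=\Big\lfloor\frac{(h+k)^2}8\Big\rfloor .$$

**Step 5: $H$ is minimally $k$-connected.** Delete a set $T$ with $|T|\le k-1$. Some vertex of $R$ remains because $a_0\ge k$. If an independent vertex remains, it is adjacent to all remaining vertices of $R$, and so is every other remaining independent vertex; hence $H-T$ is connected. If none remains, then $T$ contains all $b_0$ of them and at most $k-1-b_0=r-1$ vertices of $R$, and what is left of $R$ is connected. So $H$ is $k$-connected. Every edge of $H$ has an end in $R$, and that end has degree $r+b_0=k$. So no $H-e$ is $k$-connected.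

**Step 6: the consequence.** We compare with $k(h-k)$. For $k+1\le h\le3k-3$, (3) shows that the maximum exceeds $k(h-k)$ by $\lfloor(h-3k)^2/8\rfloor\ge\lfloor 9/8\rfloor=1$. Let $1\le h\le k$ and $h\le3k-3$; then $k\ge2$. If $h=1$, the maximum is $0>k(1-k)$. If $2\le h\le k$, then $k(h-k)\le0<\binom h2$. $\square$

*Example.* For $k=3$ and $h=6=3k-3$ we have $\delta=3$, $b_0=1$, $a_0=5$, $r=2$, and $H$ is the wheel with five spokes: $10$ edges, one more than $k(h-k)=9$.

## 7. When $k(h-k)$ edges are attained

**Theorem 3.** Let $k\ge2$ and $h\ge3k-1$, and let $G'$ be an $h$-vertex subgraph of a minimally $k$-connected graph. Then $|E'|=k(h-k)$ if and only if $G'=K_{k,h-k}$. For $k\ge3$ the range $h\ge3k-1$ is best possible.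

The "if" part is a count. For the last sentence, let $k\ge3$ and $h=3k-2$, and join the cycle $C_{2k}$ with $k-2$ independent vertices. The cycle is $2$-regular and $2$-connected and has $2k\ge k$ vertices, so Step 5 above, with $r=2$, $b_0=k-2$ and $a_0=2k$, shows that the join is minimally $k$-connected. It has $2k+2k(k-2)=k(2k-2)=k(h-k)$ edges. It contains triangles, because $k-2\ge1$, so it is not $K_{k,2k-2}$.

The "only if" part goes by induction on $h$. The work is in the base case.

### 7.1. The base case $h=3k-1$

Let $f=k(h-k)=k(2k-1)$. Here $\delta=2k-1$ and $u=b-k+\frac12$, and (3) gives $\frac{(h+k)^2}4=2k(h-k)+\frac14$. So (2) becomes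
$$u^2-2e(B)+m+\sigma=\tfrac14. \tag{5}$$
We split according to $b$ and $e(B)$. Only one case survives, and it gives $K_{k,2k-1}$.

**Case 1: $b\ge k+2$.** Counting degrees over $A$ shows that there are too few edges. Each edge not inside $B$ has an end in $A$, so
$$f\le\sum_{v\in A}d_{G'}(v)+e(B)\le ka+b-1=kh-(k-1)b-1<kh-(k-1)(k+1)-1=k(h-k),$$
where we used $b>k+1$ and $k-1\ge1$. This is a contradiction.

**Case 2: $b=k+1$.** Here the same count is exactly tight, and the resulting rigidity collides with Lemma 1. We have $a=2k-2$ and
$$f=\sum_{v\in A}d_{G'}(v)-e(A)+e(B)\le ka+k=k(2k-1)=f.$$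
So $e(A)=0$, every vertex of $A$ has degree exactly $k$, and $e(B)=k=b-1$, that is, $G'[B]$ is a tree. Each vertex of $A$ has its $k$ neighbors among the $k+1$ vertices of $B$, so it misses (is nonadjacent to) *exactly one* vertex of $B$.

Let $xy$ be any edge of the tree, with the notation of Lemma 1. A vertex of $A\cap X$ misses all $q$ vertices of $B\cap Y$, so $\alpha\ge1$ implies $q=1$. In the same way $\beta\ge1$ implies $p=1$. By part 2 of Lemma 1, $\alpha+\beta\ge2k-(p+q)\ge2k-(k+1)=k-1\ge1$, so, by symmetry, we may assume $\alpha\ge1$. Then $q=1$, so $B\cap Y=\{y\}$, and $|Y|\ge2$ gives $\beta\ge1$; hence $p=1$. Now $\alpha+\beta\ge2k-2=a$, so $A\subseteq X\cup Y$. The vertices of $A\cap X$ miss $y$, those of $A\cap Y$ miss $x$, and $\alpha,\beta\ge1$. Thus, for every edge $xy$ of the tree, every vertex of $A$ misses $x$ or $y$, and each of $x,y$ is missed by some vertex of $A$.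

The tree has $k\ge2$ edges, so it has two adjacent edges $uv$ and $vw$ (in this sentence and the next, $u,v,w$ are vertices). By the edge $uv$, some vertex of $A$ misses $u$; by the edge $vw$, it also misses $v$ or $w$. So it misses two vertices of $B$, a contradiction.

**Case 3: $b\le k$ and $e(B)\ge1$.** We force equality throughout the proof of Proposition 2, and then exclude it. Now $u\le\frac12$. Let $xy$ be any edge of $G'[B]$. If $p,q\ge2$, the computation in Proposition 2 shows that the left side of (5) is at least $(u-2)^2\ge\frac94$, which is impossible. So $\min(p,q)=1$, and the left side of (5) is at least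
$$u^2-2(b-1)+(\delta-1)=(u-1)^2\ge\tfrac14.$$
Since it equals $\frac14$, every inequality used is an equality:
$$u=\tfrac12,\quad b=k,\quad a=2k-1,\quad e(B)=k-1,\quad m=\delta-1=2k-2,\quad \sigma=0.$$
In particular $G'[B]$ is a tree, and every vertex of $A$ has degree exactly $k$.

By symmetry let $p=1$. Equality also holds throughout the proof of part 4 of Lemma 1. This says that $\alpha+\beta=\delta-q=2k-1-q$, hence $|S\cap V'|=k-1$ by part 2; that $\alpha(q-1)=q-1$; and that the missing pairs are exactly those listed in part 3. None of the latter involves a vertex of $A\cap S$, so the vertices of $A\cap S$ are adjacent to all of $B$. Moreover $|A\cap S|=a-(\alpha+\beta)=q$.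

*First we show $q=1$.* Suppose $q\ge2$. Then $\alpha=1$, so $X=\{x,w\}$ with $w\in A$. The vertex $w$ has exactly $k$ neighbors, all in $\{x\}\cup(S\cap V')$, a set of size $k$. So $w$ is adjacent to every vertex of $S\cap V'$, in particular to some $s\in A\cap S$. But $s$ is adjacent to all $k$ vertices of $B$ and to $w$, so it has degree at least $k+1$, contrary to $s\in A$.

So $p=q=1$ for every edge $xy$ of the tree. By part 1 of Lemma 1, $\alpha,\beta\ge1$. The missing pairs are exactly those in $(A\cap X)\times\{y\}$ and $(A\cap Y)\times\{x\}$; both sets are nonempty.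

*Next, $k\ge3$ is impossible.* The tree has $k\ge3$ vertices, so it has adjacent edges $uv,vw$ (again vertices). By the edge $uv$, some missing pair contains $u$. By the edge $vw$, every missing pair contains $v$ or $w$. A missing pair contains only one vertex of $B$, so this is a contradiction.

*Finally, $k=2$ is impossible.* Now $\alpha+\beta=2k-1-q=2$, so $\alpha=\beta=1$. Since $|S\cap V'|=1$ and $|A\cap S|=q=1$, we have $S\cap V'=A\cap S=\{s\}$. The vertex $s$ is adjacent to both vertices $x,y$ of $B$, and since $s\in A$ has degree at most $2$, it has no other neighbor. The unique vertex $t$ of $A\cap X$ has its neighbors in $\{x,s\}$ and is not adjacent to $s$. So $d_{G'}(t)\le1<k$, contrary to $\sigma=0$.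

**Case 4: $b\le k$ and $e(B)=0$.** Now (5) reads $u^2+m+\sigma=\frac14$. Since $u=b-k+\frac12$ is half an odd integer, $u^2\ge\frac14$. Hence $u=\pm\frac12$, so $b\in\{k-1,k\}$, and $m=\sigma=0$.

*Subcase $b=k$.* Then $a=2k-1$. Each vertex of $A$ is adjacent to all $k$ vertices of $B$ and has degree $k$, so there are no edges inside $A$. There are none inside $B$ either, so $G'=K_{k,2k-1}$.

*Subcase $b=k-1$.* Then $a=2k$. Each vertex of $A$ is adjacent to all $k-1$ vertices of $B$ and has degree $k$, so it has exactly one neighbor in $A$: $G'[A]$ is a perfect matching with $k$ edges. We must show that this graph does not occur inside $G$.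

Let $k\ge3$. The vertices of $B$ have degree at least $2k>k$ in $G$, and $|B|\ge2$. If two vertices of $A$ had degree above $k$ in $G$, they would form, together with two vertices of $B$, a $4$-cycle contradicting (F1). So at most one vertex of $A$ has degree above $k$ in $G$, and some matching edge $ww'$ has $d_G(w)=d_G(w')=k$. Then $w$ and $w'$ have no neighbors in $G$ beyond those in $G'$, so all neighbors of $\{w,w'\}$ outside this pair lie in $B$. Hence the $k-1$ vertices of $B$ separate $\{w,w'\}$ from the remaining $2k-2\ge1$ vertices of $A$, contrary to $k$-connectivity.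

Let $k=2$. Then $G'$ consists of two triangles with a common vertex, so $G$ contains a triangle $xyw$, and $|V(G)|\ge5$. We show that this contradicts minimality. Apply (F2) to $xy$. Since $w$ is adjacent to both $x$ and $y$, the separating set, which has at most one vertex, must be $S=\{w\}$. Let $X_0\ni x$ and $Y_0\ni y$ be the components. As $|V(G)|\ge4$, we may assume, exchanging $x$ and $y$ if necessary, that $X_0\setminus\{x\}\ne\emptyset$. The graph $G-x$ is connected, so it has an edge leaving $X_0\setminus\{x\}$. That edge cannot end in $Y_0$, because the only edge between $X_0$ and $Y_0$ is $xy$. So some $z\in X_0\setminus\{x\}$ is adjacent to $w$. A path from $x$ to $z$ in the connected graph $G[X_0]$, followed by $zw$, is an $x$–$w$ path in $G-xw$ avoiding $y$. Together with $x\,y\,w$ this gives two internally disjoint $x$–$w$ paths in $G-xw$. But (F2), applied to the edge $xw$, allows at most $k-1=1$, a contradiction.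

This completes the base case.

### 7.2. The induction step $h\ge3k$

Let $f=k(h-k)$.

**Step 1: peel off one vertex.** Let $v$ be a vertex of degree at most $k$ in $G'$. By Theorem 1, $|E(G'-v)|\le k(h-1-k)$. Since $f=|E(G'-v)|+d_{G'}(v)$, both bounds are attained: $d_{G'}(v)=k$ and $|E(G'-v)|=k(h-1-k)$. As $h-1\ge3k-1$, the induction hypothesis gives $G'-v=K_{k,h-1-k}$, with classes $P$ and $Q$, $|P|=k$ and $|Q|=h-1-k\ge2k-1$. If $N_{G'}(v)=P$, then $G'=K_{k,h-k}$ and we are done. Suppose not. Since $v$ has $k=|P|$ neighbors, it has a neighbor in $Q$.

**Step 2: $v$ has only one neighbor in $Q$.** A neighbor of $v$ in $Q$ has degree at least $k+1$, counting $P$ and $v$. The vertices of $P$ have degree at least $2k-1\ge k+1$. Two neighbors of $v$ in $Q$ and two vertices of $P$ would therefore form a $4$-cycle all of whose vertices have degree above $k$ in $G$, contrary to (F1). So $v$ has exactly one neighbor $q\in Q$, and $k-1\ge1$ neighbors in $P$; let $p$ be one of them.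

**Step 3: too many paths between $q$ and $p$.** We contradict (F2) for the edge $qp$. In $G'-qp$ there are the path $q\,v\,p$ and, for each of the $k-1$ vertices $p'\in P\setminus\{p\}$, a path $q\,p'\,q_{p'}\,p$, where the vertices $q_{p'}\in Q\setminus\{q\}$ are chosen distinct. This is possible because $|Q|-1\ge2k-2\ge k-1$. These are $k$ internally disjoint $q$–$p$ paths in $G-qp$, whereas (F2) allows at most $k-1$. This contradiction proves Theorem 3. $\square$
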